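\title{Specialization of log rationality in families of log Calabi--Yau pairs}

\begin{abstract}
A log Calabi--Yau pair is log rational if it is crepant birational to projective space with its coordinate hyperplanes. We prove that if the generic fiber of a log smooth family of log Calabi--Yau pairs over a smooth complex curve is log rational, then so is every closed fiber. The proof views the closed fiber as a pole of the form $\frac{dx_1}{x_1}\wedge\dots\wedge\frac{dx_n}{x_n}\wedge\frac{dt}{t}$ and shows that a monomial change of coordinates turns every such pole into a torus. We extend the result to log canonical degenerations, show that the log rational locus of a log smooth family is a countable union of closed subsets, and prove that every crepant birational type specializes in log smooth families over a curve.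
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $k$ is a field of characteristic zero, and a variety over $k$ is an integral separated scheme of finite type over $k$. A \emph{log Calabi--Yau pair} over $k$ is a projective normal variety $X$ with a reduced divisor $B$ such that $(X,B)$ has log canonical singularities (recalled in Section~\ref{sec:forms}) and $K_X+B\sim 0$. Two such pairs $(X,B)$ and $(X',B')$ are \emph{crepant birational} if there are a birational map $\phi\colon X\dashrightarrow X'$ and a common resolution $p\colon W\to X$, $q\colon W\to X'$ with $q=\phi\circ p$ and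
\[
p^*(K_X+B)=q^*(K_{X'}+B').
\]
Here $K_X$ and $K_{X'}$ are the divisors of one and the same rational top form, transported by $\phi$; without this convention the equality of divisors has no meaning. A log Calabi--Yau pair of dimension $n$ over $k$ is \emph{log rational} if it is crepant birational over $k$ to $(\mathbb P^n_k,H_0+\dots+H_n)$, where $H_0,\dots,H_n$ are the coordinate hyperplanes.

These notions are best understood through differential forms. The condition $K_X+B\sim0$ says that $X$ carries a rational top form $\omega$ with $\operatorname{div}\omega=-B$. On $\mathbb P^n$, with affine coordinates $x_i=X_i/X_0$, this form is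
\[
\omega_{\mathrm{st}}=\frac{dx_1}{x_1}\wedge\dots\wedge\frac{dx_n}{x_n},\qquad \operatorname{div}\omega_{\mathrm{st}}=-(H_0+\dots+H_n).
\]
By Lemma~\ref{lem:crepant} below, a birational map is crepant exactly when it matches the two forms up to a constant. So $(X,B)$ is log rational when $k(X)=k(x_1,\dots,x_n)$ for some rational functions $x_i$ in which $\omega$ becomes a constant multiple of $\omega_{\mathrm{st}}$: the variety is rational, and the parametrization can be chosen compatibly with the volume form.

In dimension one over $\mathbb C$, a log Calabi--Yau pair is a curve of genus one with $B=0$, or $\mathbb P^1$ with two points, and only the latter is log rational. In dimension two, take $\mathbb P^2$ with affine coordinates $x,y$, and let $B$ be the conic $xy=1$ plus the line at infinity. The form $\omega=\frac{dx\wedge dy}{xy-1}$ has divisor $-B$, and $\omega=\frac{dx_1}{x_1}\wedge\frac{dx_2}{x_2}$ for $x_1=x$, $x_2=xy-1$, which generate the function field. This pair is log rational, although it is not isomorphic to $\mathbb P^2$ with a triangle of lines.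

We study how log rationality behaves in families whose singularities are as mild as possible.

\begin{definition}\label{def:family}
Let $S$ be a reduced scheme of finite type over $k$. A \emph{log smooth family} over $S$ is a smooth projective morphism $f\colon\mathcal X\to S$ with a sum $\mathcal B=\sum_i\mathcal B_i$ of effective Cartier divisors such that
\begin{enumerate}
\item[(i)] for each nonempty set $I$ of indices, $\bigcap_{i\in I}\mathcal B_i$ is smooth over $S$ and has pure codimension $|I|$ in every fiber;
\item[(ii)] for each closed point $s\in S$, the fiber $(\mathcal X_s,\mathcal B_s)$ is a geometrically integral log Calabi--Yau pair over $\kappa(s)$.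
\end{enumerate}
\end{definition}

Over a smooth complex curve, (i) says that $\mathcal B$ is a reduced simple normal crossings (snc) divisor all of whose strata are smooth over the curve, and (ii) says that the closed fibers are log Calabi--Yau pairs. The generic fiber is then a log Calabi--Yau pair too (Lemma~\ref{lem:generator}). From now on $C$ is a smooth connected complex curve, $K=\mathbb C(C)$, and $n\ge1$ is the relative dimension. The following question comes from the paper of Ji and Moraga~\cite{JM}.

\begin{quote}
\emph{Let $(\mathcal X,\mathcal B)\to C$ be a log smooth family whose generic fiber is log rational. Are the closed fibers log rational?}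
\end{quote}

A crepant map $\phi\colon\mathcal X_K\dashrightarrow\mathbb P^n_K$ extends to a birational map $\mathcal X\dashrightarrow\mathbb P^n\times C$, and for all but finitely many points of $C$ it restricts to a crepant birational map of fibers (Lemma~\ref{lem:spread}). The question concerns the remaining points, where $\phi$ may contract the fiber to a subvariety of smaller dimension, so that its restriction carries little information. The reason to expect a positive answer is that $\phi$ preserves a volume form, and a fiber along which that form has a pole cannot be contracted in an arbitrary way.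

\begin{theorem}\label{thm:A}
Let $(\mathcal X,\mathcal B)\to C$ be a log smooth family whose generic fiber is log rational over $K$. Then every closed fiber is log rational.
\end{theorem}

Log smoothness can be weakened to a log canonical condition on the total space, and the fiber may be reducible and nonreduced. The different $\operatorname{Diff}$, the boundary that adjunction induces on a component of the fiber, is recalled in Section~\ref{sec:lc}.

\begin{theorem}\label{thm:B}
Let $f\colon\mathcal X\to C$ be a projective morphism from a normal variety, let $0\in C$, and let $\mathcal B$ be a reduced divisor with no component in $f^{-1}(0)$. Suppose that near $f^{-1}(0)$ the pair $(\mathcal X,\mathcal B+(\mathcal X_0)_{\mathrm{red}})$ is log canonical and $K_{\mathcal X}+\mathcal B+(\mathcal X_0)_{\mathrm{red}}\sim0$. If the generic fiber $(\mathcal X_K,\mathcal B_K)$ is log rational, then for every irreducible component $E$ of $\mathcal X_0$, of any multiplicity, with normalization $E^\nu$, the pair $(E^\nu,\operatorname{Diff})$ given by adjunction is a log rational log Calabi--Yau pair.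
\end{theorem}

Over a base of any dimension, Theorem~\ref{thm:A} determines the shape of the set of log rational fibers.

\begin{theorem}\label{thm:C}
Let $S$ be a complex variety, not necessarily irreducible, and let $(\mathcal X,\mathcal B)\to S$ be a log smooth family. Then
\[
S_{\mathrm{lr}}=\{s\in S(\mathbb C):(\mathcal X_s,\mathcal B_s)\text{ is log rational}\}
\]
is a countable union of closed algebraic subsets. In particular, if $S$ is irreducible and either the geometric generic fiber is log rational or $S_{\mathrm{lr}}$ is not contained in a countable union of proper closed subsets, then all closed fibers are log rational. If $S$ is an irreducible curve, either all closed fibers are log rational or at most countably many are.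
\end{theorem}

Finally, the toric model can be replaced by an arbitrary log smooth family.

\begin{theorem}\label{thm:D}
Let $(\mathcal X,\mathcal B)\to C$ and $(\mathcal X',\mathcal B')\to C$ be log smooth families whose generic fibers are crepant birational over $K$. Then for every closed point $s\in C$ the fibers $(\mathcal X_s,\mathcal B_s)$ and $(\mathcal X'_s,\mathcal B'_s)$ are crepant birational.
\end{theorem}

Theorem~\ref{thm:A} is the case $\mathcal X'=\mathbb P^n\times C$ of Theorem~\ref{thm:D}. The proof of Theorem~\ref{thm:D} uses the weak factorization theorem, whereas our proof of Theorem~\ref{thm:A} is independent of it and produces the birational map on the closed fiber explicitly.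

Section~\ref{sec:forms} translates crepant maps and log canonical singularities into statements about orders of top forms. Section~\ref{sec:example} works out the case of families of curves, where the whole argument is visible on one blow-up. Section~\ref{sec:toric} proves the key Proposition~\ref{prop:key} and Theorem~\ref{thm:A}, and Sections~\ref{sec:lc}, \ref{sec:locus} and~\ref{sec:D} prove Theorems~\ref{thm:B}, \ref{thm:C} and~\ref{thm:D}.

\section{Orders and residues of top forms}\label{sec:forms}

\subsection{Places, orders, residues}
Let $L/k$ be a finitely generated field of transcendence degree $N$. A \emph{top form} is a nonzero element $\Theta$ of the one-dimensional $L$-vector space $\bigwedge^N\Omega_{L/k}$. A \emph{place} $E$ of $L$ is the local ring $\mathcal O_E\subset L$ of a prime divisor $E$ on a normal variety with function field $L$. It is a discrete valuation ring; we write $\operatorname{ord}_E$ for its valuation, $\pi$ for a uniformizer and $\kappa(E)$ for its residue field. In characteristic zero $\Omega_{\mathcal O_E/k}$ is free with basis $dz_1,\dots,dz_{N-1},d\pi$, where the $z_i$ lift a transcendence basis of $\kappa(E)$, and $\Omega_{\kappa(E)/k}$ is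 its quotient by $d\pi$ and the multiples of $\pi$. A form with coefficients in $\mathcal O_E$ in this basis is called \emph{regular at $E$}.

Writing $\Theta=a\,dz_1\wedge\dots\wedge dz_{N-1}\wedge d\pi$, we set $\operatorname{ord}_E\Theta=\operatorname{ord}_E a$. This integer depends only on $\mathcal O_E$ and $\Theta$, and on a normal variety $X$ with function field $L$ the divisor $\operatorname{div}_X\Theta=\sum_{E\subset X}(\operatorname{ord}_E\Theta)E$ is a canonical divisor.

If $\operatorname{ord}_E\Theta\ge-1$, write $\Theta=\eta\wedge\frac{d\pi}{\pi}+\xi$ with $\eta,\xi$ regular at $E$. The \emph{residue} $\operatorname{Res}_E\Theta$ is the image of $\eta$ in $\bigwedge^{N-1}\Omega_{\kappa(E)/k}$. It does not depend on the decomposition: if $\eta\wedge\frac{d\pi}\pi$ is regular, then the coefficient of $dz_1\wedge\dots\wedge dz_{N-1}$ in $\eta$ is divisible by $\pi$, and all other terms of $\eta$ contain $d\pi$. It does not depend on $\pi$, because $\frac{d(u\pi)}{u\pi}-\frac{d\pi}\pi=\frac{du}u$ is regular for a unit $u$. The residue is nonzero exactly when $\operatorname{ord}_E\Theta=-1$, and $\operatorname{Res}_E(a\Theta)=\bar a\operatorname{Res}_E\Theta$ for $a\in\mathcal O_E$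 with image $\bar a\in\kappa(E)$.

A place $E$ has a \emph{center} on a variety $V$ with function field $L$ if $\mathcal O_E$ dominates $\mathcal O_{V,z}$ for some point $z\in V$, which is then unique and is called the center. If $V$ is proper over a curve $C$ and $\mathcal O_E$ contains the local ring of some point of $C$, the valuative criterion of properness gives a center on $V$.

Let $X$ be normal and let $\Delta$ be a divisor with $K_X+\Delta$ $\mathbb Q$-Cartier. For a birational morphism $p\colon W\to X$ from a normal variety, write $K_W=p^*(K_X+\Delta)+\sum_F a(F)F$ with $K_W$ and $K_X$ the divisors of the same top form. The pair $(X,\Delta)$, with $\Delta$ effective, is \emph{log canonical} (lc) if all these \emph{discrepancies} satisfy $a(F)\ge-1$. The places that occur as divisors $F$ on such a $W$ are exactly those with a center on $X$. If $\operatorname{div}_X\Theta=-\Delta$, use $\Theta$ to define the canonical divisors; then $K_X+\Delta=0$ and $K_W=\operatorname{div}_W\Theta$, so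
\begin{equation}\label{eq:discrepancy}
a(F)=\operatorname{ord}_F\Theta .
\end{equation}
In this case $(X,\Delta)$ is lc if and only if $\Theta$ has at most a simple pole along every place with a center on $X$.

\subsection{Crepant maps preserve the form}

\begin{lemma}\label{lem:crepant}
Let $(X,B)$ and $(X',B')$ be log Calabi--Yau pairs over $k$ with $X$ geometrically integral, and let $\omega,\omega'$ be top forms with $\operatorname{div}\omega=-B$ and $\operatorname{div}\omega'=-B'$. A birational map $\phi\colon X\dashrightarrow X'$ is crepant if and only if $\phi^*\omega'=c\,\omega$ for some $c\in k^*$.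
\end{lemma}

\begin{proof}
Write $\phi^*\omega'=h\omega$ with $h\in k(X)^*$. Changing the form that defines the canonical divisors adds the same principal divisor to both sides of the crepancy condition, so we may use $\omega'$. Then $K_{X'}+B'=0$ and $K_X+B=\operatorname{div}_X(h\omega)+B=\operatorname{div}_Xh$. Thus $\phi$ is crepant if and only if $p^*\operatorname{div}_Xh=0$, that is, $\operatorname{div}_X h=0$. Since $X$ is normal, projective and geometrically integral, this means $h\in H^0(X,\mathcal O_X)^*=k^*$.
\end{proof}

\subsection{Poles of a form with snc polar divisor}
The next lemma is the only local computation that Theorem~\ref{thm:A} needs. Part (1) is the fact that snc pairs are lc. Part (2) says that when the polar divisor is a single smooth divisor $T$, the only place centered in $T$ where the form has a pole is $T$ itself. It is the tool that forbids contraction of the special fiber.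

\begin{lemma}\label{lem:poles}
Let $V$ be a smooth variety over $k$, let $D$ be a reduced snc divisor, and let $\Theta$ be a top form with $\operatorname{div}_V\Theta=-D$. Let $E$ be a place of $k(V)$ with center $z\in V$.
\begin{enumerate}
\item $\operatorname{ord}_E\Theta\ge-1$.
\item If $D=T$ is smooth and irreducible, $z\in T$ and $\operatorname{ord}_E\Theta=-1$, then $\mathcal O_E=\mathcal O_{V,T}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Call a $1$-form \emph{logarithmic} if it is $a\frac{d\pi}\pi+\xi$ with $a\in\mathcal O_E$ and $\xi$ regular at $E$. Every $\frac{dh}h$ with $h\in k(V)^*$ is logarithmic: if $h=\pi^mu$ with $u$ a unit, then $\frac{dh}h=m\frac{d\pi}\pi+\frac{du}u$. So is every $dh$ with $h\in\mathcal O_E$. Since $\frac{d\pi}\pi\wedge\frac{d\pi}\pi=0$, a wedge product of $N=\dim V$ logarithmic $1$-forms has order at least $-1$ at $E$.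

Let $R=\mathcal O_{V,z}\subseteq\mathcal O_E$, with maximal ideal $\mathfrak m$. The map $\mathfrak m/\mathfrak m^2\to\Omega_{R/k}\otimes\kappa(z)$ is injective in characteristic zero. Hence if $f_1,\dots,f_r$ is part of a regular system of parameters of $R$, there are $f_{r+1},\dots,f_N\in R$ such that $df_1,\dots,df_N$ is a basis of $\Omega_{R/k}$.

(1) Let $f_1,\dots,f_r$ be the equations of the components of $D$ through $z$. Then $f_1\cdots f_r\Theta$ is regular at $z$, so
\[
\Theta=a\,\frac{df_1}{f_1}\wedge\dots\wedge\frac{df_r}{f_r}\wedge df_{r+1}\wedge\dots\wedge df_N,\qquad a\in R,
\]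
and each factor is logarithmic.

(2) Suppose that $z$ is not the generic point of $T$. Let $f_1$ be an equation of $T$. The ring $\mathcal O_{T,z}=R/f_1$ is regular of dimension at least one, so there is $f_2\in\mathfrak m$ such that $f_1,f_2$ is part of a regular system of parameters. Then
\[
\Theta=a\,\frac{df_1}{f_1}\wedge df_2\wedge\dots\wedge df_N=af_2\cdot\frac{df_1}{f_1}\wedge\frac{df_2}{f_2}\wedge df_3\wedge\dots\wedge df_N,\qquad a\in R .
\]
Because $\mathcal O_E$ dominates $R$, we have $\operatorname{ord}_Ef_2\ge1$, hence $\operatorname{ord}_E\Theta\ge1-1=0$, a contradiction. So $z$ is the generic point of $T$, and $\mathcal O_{V,T}\subseteq\mathcal O_E\subsetneq k(V)$. A discrete valuation ring is a maximal proper subring of its fraction field, so $\mathcal O_{V,T}=\mathcal O_E$.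
\end{proof}

\subsection{The form of a family}
The forms on the closed fibers of a log smooth family, each defined up to a scalar, can be chosen to vary algebraically. We use the semicontinuity theorem and Grauert's theorem: if $f\colon\mathcal X\to S$ is flat and projective and $\mathcal L$ is a line bundle, then $s\mapsto h^0(\mathcal X_s,\mathcal L_s)$ is upper semicontinuous; if $S$ is reduced and this function is constant, then $f_*\mathcal L$ is locally free and $f_*\mathcal L\otimes\kappa(s)\to H^0(\mathcal X_s,\mathcal L_s)$ is an isomorphism for every $s$.

\begin{lemma}\label{lem:generator}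
Let $f\colon(\mathcal X,\mathcal B)\to S$ be a log smooth family. Every point of $S$ has an open neighborhood over which the line bundle $\omega_{\mathcal X/S}(\mathcal B)$ has a generator $\omega$. For every point $s$, closed or not, $(\mathcal X_s,\mathcal B_s)$ is a geometrically integral log Calabi--Yau pair over $\kappa(s)$, and $\operatorname{div}(\omega|_{\mathcal X_s})=-\mathcal B_s$.
\end{lemma}

\begin{proof}
Let $\mathcal L$ be $\omega_{\mathcal X/S}(\mathcal B)$ or $\mathcal O_{\mathcal X}$. In the first case $\mathcal L_s=\omega_{\mathcal X_s}(\mathcal B_s)$, so in both cases $\mathcal L_s$ is trivial and $h^0(\mathcal L_s)=1$ at closed points $s$. The closed set where $h^0\ge2$ and the open set where $h^0=0$ contain no closed point, so they are empty, and $f_*\mathcal L$ is a line bundle whose formation commutes with restriction to fibers. On a closed fiber the map $f^*f_*\mathcal L\to\mathcal L$ is given by a nonzero section of a trivial bundle on an integral projective variety, which vanishes nowhere. The map is therefore an isomorphism at all closed points of $\mathcal X$, hence everywhere, and a local generator of $f_*\omega_{\mathcal X/S}(\mathcal B)$ gives $\omega$.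 For any $s$, the fiber $\mathcal X_s$ is smooth with $h^0(\mathcal O_{\mathcal X_s})=1$, so it is geometrically integral; $\omega|_{\mathcal X_s}$ generates $\omega_{\mathcal X_s}(\mathcal B_s)$; and $\mathcal B_s$ is reduced and snc by Definition~\ref{def:family}(i), so the pair is lc by Lemma~\ref{lem:poles}(1) and~\eqref{eq:discrepancy}.
\end{proof}

In particular, log smooth families are preserved by base change to any reduced scheme of finite type over an extension of $k$.

\section{Families of curves}\label{sec:example}

Let $C=\mathbb A^1_t$ and $n=1$. On $P=\mathbb P^1_x\times C$ consider the $2$-form $\Theta_0=\frac{dx}x\wedge\frac{dt}t$. Its poles are the sections $x=0$ and $x=\infty$ and the fiber $P_0$ over $t=0$. Let $\mathcal X=\mathbb P^1_y\times C$ with $\mathcal B=\{y=0\}+\{y=\infty\}$. We compare two isomorphisms $\mathcal X_K\to\mathbb P^1_K$, both of which contract $\mathcal X_0$ to a point of $P_0$.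

\emph{The map $x=ty$} is crepant. It contracts $\mathcal X_0$ to the point $(x,t)=(0,0)$, a node of the polar divisor of $\Theta_0$, and identifies the place $\mathcal X_0$ with the exceptional curve of the blow-up of that point. From $\frac{dx}x=\frac{dy}y+\frac{dt}t$ we get
\[
\Theta_0=\frac{dy}y\wedge\frac{dt}t,
\]
which has a simple pole along $\mathcal X_0$. The contraction is recorded by the number $\operatorname{ord}_{\mathcal X_0}x=1$, and it is undone by the translation $x\mapsto xt^{-1}$ of the torus $\mathbb G_{m,K}$, which preserves $\Theta_0$. Every crepant map in this setting behaves in the same way. It is an isomorphism of $\mathbb P^1_K$ preserving $\{0,\infty\}$, so $x=t^mu(t)\,y^{\pm1}$ with $u(0)\ne0,\infty$, and $xt^{-m}$ restricts to the isomorphism $u(0)y^{\pm1}$ on $\mathcal X_0$.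

\emph{The map $x=1+ty$} is not crepant. It contracts $\mathcal X_0$ to $(1,0)$, a smooth point of the polar divisor. Now $\operatorname{ord}_{\mathcal X_0}x=0$, so the recipe above prescribes no translation, and the contraction stays. From $dx\wedge dt=t\,dy\wedge dt$ we get
\[
\Theta_0=\frac{t\,dy}{1+ty}\wedge\frac{dt}t,
\]
which has order $0$ along $\mathcal X_0$, as Lemma~\ref{lem:poles}(2) predicts for a place whose center is a point of $\mathbb G_m\times 0\subset\mathbb G_m\times C$.

The two maps are told apart by the order of $\Theta_0$ along $\mathcal X_0$. This suggests the proof in general: first show that the toric form has a pole along the special fiber, then translate so that all $x_i$ become units along it, and apply Lemma~\ref{lem:poles}(2). In higher dimension the resulting map of fibers need not be monomial. For $n=2$ and $\mathcal X=\mathbb P^2\times C$ with coordinates $y_1,y_2$, the map $x_1=ty_1$, $x_2=ty_2(1+y_1)(1+ty_1)$ preserves $\omega_{\mathrm{st}}$ over $K$ and contracts $\mathcal X_0$ to the origin; dividing both coordinates by $t$ and setting $t=0$ gives the crepant map $(y_1,y_2)\mapsto(y_1,y_2(1+y_1))$.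

\section{Poles of the toric form}\label{sec:toric}

\subsection{Setting}\label{subsec:setting}
Fix a closed point $0\in C$. Our statements concern the generic fiber and the fiber over $0$, so we may replace $C$ by an open neighborhood of $0$. We assume from now on that $C$ is affine and carries a function $t\in\mathcal O(C)$ that vanishes only at $0$ and has $dt$ nowhere zero; thus $t\colon C\to\mathbb A^1$ is \'etale and $t^{-1}(0)$ is the reduced point $0$.

Let $L/K$ be a finitely generated extension of transcendence degree $n$. The exact sequence $0\to L\,dt\to\Omega_{L/\mathbb C}\to\Omega_{L/K}\to0$ gives an $L$-linear isomorphism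
\[
\textstyle\bigwedge^n\Omega_{L/K}\to\bigwedge^{n+1}\Omega_{L/\mathbb C},\qquad \eta\mapsto\eta\wedge\frac{dt}t .
\]
It preserves orders along horizontal divisors. Indeed, let $\mathcal X$ be a normal variety over $C$ with function field $L$. A prime divisor of $\mathcal X$ dominating $C$ and its generic fiber have the same local ring $R\supset K$; the sequence $0\to R\,dt\to\Omega_{R/\mathbb C}\to\Omega_{R/K}\to0$ is an exact sequence of free modules, and $t$ is a unit in $R$. Consequently
\begin{equation}\label{eq:horizontal}
\operatorname{div}_{\mathcal X_K}\eta=\bigl(\operatorname{div}_{\mathcal X}(\eta\wedge\tfrac{dt}t)\bigr)\big|_{\mathcal X_K}.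
\end{equation}

\subsection{Fixing the scalar}
By Lemma~\ref{lem:crepant}, a crepant map of generic fibers matches the forms only up to a scalar $c\in K^*$, which could vanish or have a pole at $0$. If $c$ vanished at $0$, the toric form would have no pole along the special fiber and the plan of Section~\ref{sec:example} would fail. The power of $t$ in $c$ is pinned down by a birational property of forms on the total space.

\begin{definition}
A \emph{place over $0$} is a place of $L/\mathbb C$ that dominates $\mathcal O_{C,0}$. A top form $\Theta$ of $L/\mathbb C$ is \emph{normalized} if $\operatorname{ord}_E\Theta\ge-1$ for every place $E$ over $0$, with equality for at least one.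
\end{definition}

\begin{lemma}\label{lem:normalized}
\begin{enumerate}
\item Let $\mathcal X$ be a normal variety, proper over $C$, with function field $L$, and let $\operatorname{div}_{\mathcal X}\Theta=-\Delta$. If $(\mathcal X,\Delta)$ is lc and $\Delta$ contains a component of $\mathcal X_0$ with coefficient one, then $\Theta$ is normalized.
\item If $\Theta$ and $c\,\Theta$ are normalized and $c\in K^*$, then $c$ is a unit in $\mathcal O_{C,0}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) A place $E$ over $0$ has a center on $\mathcal X$ by properness, so $\operatorname{ord}_E\Theta\ge-1$ by~\eqref{eq:discrepancy}; when $\mathcal X$ is smooth and $\Delta$ is snc this is Lemma~\ref{lem:poles}(1). The given component of $\mathcal X_0$ is a place over $0$ with order $-1$.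

(2) Write $c=t^mu$ with $u\in\mathcal O_{C,0}^*$. Choose a place $E$ over $0$ with $\operatorname{ord}_E\Theta=-1$ and put $e=\operatorname{ord}_Et\ge1$. Then $-1\le\operatorname{ord}_E(c\,\Theta)=me-1$, so $m\ge0$. Exchanging $\Theta$ and $c\,\Theta$ replaces $m$ by $-m$, so $m\le0$.
\end{proof}

\subsection{The key proposition}

\begin{proposition}\label{prop:key}
Let $(X_K,B_K)$ be a log rational pair over $K$ with function field $L$, and let $\omega_K$ be a top form of $L/K$ with $\operatorname{div}\omega_K=-B_K$. Suppose that $\Omega=\omega_K\wedge\frac{dt}t$ is normalized. Let $E$ be a place over $0$ with $\operatorname{ord}_E\Omega=-1$. Then $\kappa(E)=\mathbb C(\bar w_1,\dots,\bar w_n)$ is purely transcendental, and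
\[
\operatorname{Res}_E\Omega=\lambda\,\frac{d\bar w_1}{\bar w_1}\wedge\dots\wedge\frac{d\bar w_n}{\bar w_n}\qquad\text{for some }\lambda\in\mathbb C^* .
\]
\end{proposition}

\begin{proof}
\emph{Step 1: the toric form has a pole along $E$.} A crepant birational map $X_K\dashrightarrow\mathbb P^n_K$ identifies $L$ with $K(x_1,\dots,x_n)$; in particular $X_K$ is geometrically integral. Put
\[
\Theta_0=\frac{dx_1}{x_1}\wedge\dots\wedge\frac{dx_n}{x_n}\wedge\frac{dt}t .
\]
Lemma~\ref{lem:crepant} over $K$ gives $\omega_{\mathrm{st}}=c\,\omega_K$, hence $\Theta_0=c\,\Omega$, with $c\in K^*$. On $\mathbb P^n\times C$ the divisor of $\Theta_0$ is $-(\sum_iH_i\times C+\mathbb P^n\times0)$, whose support is snc, so $\Theta_0$ is normalized by Lemma~\ref{lem:normalized}(1). By Lemma~\ref{lem:normalized}(2), $c$ is a unit at $0$. Therefore $\operatorname{ord}_E\Theta_0=-1$ and $\operatorname{Res}_E\Theta_0=c(0)\operatorname{Res}_E\Omega$ with $c(0)\in\mathbb C^*$.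

\emph{Step 2: monomial coordinates adapted to $E$.} The center of $E$ on $\mathbb P^n\times C$ may lie in several components of the polar divisor, and then Lemma~\ref{lem:poles}(2) does not apply. We change the model so that the center lies in only one. Let $v=\operatorname{ord}_E$ and let $M\cong\mathbb Z^{n+1}$ be the multiplicative group of Laurent monomials in $x_1,\dots,x_n,t$. The homomorphism $v\colon M\to\mathbb Z$ is nonzero because $e=v(t)\ge1$; let $g\mathbb Z$ with $g>0$ be its image. Choose $w_0\in M$ with $v(w_0)=g$ and a basis $w_1,\dots,w_n$ of the kernel. Then $w_0,\dots,w_n$ is a basis of $M$, and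
\[
t=w_0^{a_0}w_1^{a_1}\cdots w_n^{a_n},\qquad ga_0=e,\quad\text{so }a_0\ge1 .
\]
The map $h\mapsto\frac{dh}h$ is additive on $M$ and the change of basis has determinant $\pm1$, so
\begin{equation}\label{eq:newcoords}
\Theta_0=\pm\frac{dw_1}{w_1}\wedge\dots\wedge\frac{dw_n}{w_n}\wedge\frac{dw_0}{w_0}.
\end{equation}
When $e=1$, the case needed for Theorem~\ref{thm:A}, one can take $w_0=t$ and $w_i=x_it^{-v(x_i)}$, the translation of Section~\ref{sec:example}.

\emph{Step 3: the model.} Let $Y=\mathbb A^1_{w_0}\times\mathbb G_m^n$, with coordinates $w_1,\dots,w_n$ on the torus. Since $a_0\ge1$, the monomial $t$ is a regular function on $Y$ vanishing on $w_0=0$. Put $V=Y\times_{\mathbb A^1_t}C$; for $w_0=t$ this is simply $\mathbb G_m^n\times C$. The projection $V\to Y$ is \'etale because $t\colon C\to\mathbb A^1$ is, so $V$ is smooth. The divisor $T=\{w_0=0\}\subset V$ is $\{w_0=0\}_Y\times t^{-1}(0)\cong\mathbb G_m^n$, smooth and irreducible, with coordinates $w_1,\dots,w_n$. The open set $Y\setminus\{w_0=0\}$ is $\operatorname{Spec}\mathbb C[M]$, the torus with coordinates $x_1,\dots,x_n,t$, so $V\setminus T$ is the product of the torus with coordinates $x_1,\dots,x_n$ and $C\setminus0$.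 It is dense in $V$, irreducible, and has function field $L$. Hence $V$ is a smooth variety with function field $L$. The form~\eqref{eq:newcoords} is the pullback of a form on $Y$ with divisor $-\{w_0=0\}$ under an \'etale map, so $\operatorname{div}_V\Theta_0=-T$.

\emph{Step 4: $E$ is $T$.} The variety $V$ is not proper over $C$, so the existence of a center has to be checked; this is what the choice of the $w_i$ is for. The ring $\mathcal O_E$ contains $w_0,w_1^{\pm1},\dots,w_n^{\pm1}$ and $\mathcal O_{C,0}$. This gives morphisms from $\operatorname{Spec}\mathcal O_E$ to $Y$ and to $C$ that agree over $\mathbb A^1_t$, hence a morphism to $V$. So $E$ has a center on $V$, and it lies in $T$ because $v(w_0)>0$. By Step~1 and Lemma~\ref{lem:poles}(2), $\mathcal O_E=\mathcal O_{V,T}$. Therefore $\kappa(E)=\mathbb C(T)=\mathbb C(\bar w_1,\dots,\bar w_n)$, the function $w_0$ is a uniformizer, and \eqref{eq:newcoords} gives the residue of $\Theta_0$. The formula for $\operatorname{Res}_E\Omega$ follows with $\lambda=\pm c(0)^{-1}$.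
\end{proof}

\subsection{Log smooth families}
It remains to produce the form on the total space and to identify its residue with the form of the closed fiber.

\begin{lemma}\label{lem:total}
Let $f\colon(\mathcal X,\mathcal B)\to C$ be a log smooth family. After shrinking $C$ around $0$ there is a top form $\omega_K$ on $\mathcal X_K$ with divisor $-\mathcal B_K$ such that $\Omega=\omega_K\wedge\frac{dt}t$ satisfies
\[
\operatorname{div}_{\mathcal X}\Omega=-(\mathcal B+\mathcal X_0),\qquad \operatorname{div}_{\mathcal X_0}(\operatorname{Res}_{\mathcal X_0}\Omega)=-\mathcal B_0 .
\]
The divisor $\mathcal B+\mathcal X_0$ is snc, and $\Omega$ is normalized.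
\end{lemma}

\begin{proof}
Let $\omega$ be a generator of $\omega_{\mathcal X/C}(\mathcal B)$ as in Lemma~\ref{lem:generator}, and let $\omega_K$ be its restriction to $\mathcal X_K$. We have $\omega_{\mathcal X}=\omega_{\mathcal X/C}\otimes f^*\omega_C$, the form $dt$ generates $\omega_C$, and $\operatorname{div}_{\mathcal X}t=\mathcal X_0$. So $\Omega=\omega\wedge\frac{dt}t$ generates $\omega_{\mathcal X}(\mathcal B+\mathcal X_0)$. As $t$ is a uniformizer along $\mathcal X_0$, the residue is $\omega|_{\mathcal X_0}$, whose divisor is $-\mathcal B_0$. At a point of $\mathcal X_0$, let $z_1,\dots,z_r$ be the equations of the $\mathcal B_i$ through it. The stratum $z_1=\dots=z_r=0$ is smooth over $C$ of codimension $r$, so $z_1,\dots,z_r,t$ are part of a system of local coordinates, and $\mathcal B+\mathcal X_0$ is snc. Lemma~\ref{lem:normalized}(1) shows that $\Omega$ is normalized.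
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $0\in C$ and take $\Omega$ as in Lemma~\ref{lem:total}. The irreducible divisor $E=\mathcal X_0$ is a place over $0$ with $\operatorname{ord}_E\Omega=-1$. By Proposition~\ref{prop:key}, the functions $\bar w_1,\dots,\bar w_n$ define a birational map $\psi\colon\mathcal X_0\dashrightarrow\mathbb P^n$ with $\psi^*\omega_{\mathrm{st}}=\lambda^{-1}\operatorname{Res}_{\mathcal X_0}\Omega$. The form on the right has divisor $-\mathcal B_0$, so $\psi$ is crepant by Lemma~\ref{lem:crepant}.
\end{proof}

Since $\operatorname{ord}_{\mathcal X_0}t=1$, the map $\psi$ is the restriction to $\mathcal X_0$ of the given map $\phi$ followed by the translation $x_i\mapsto x_it^{-m_i}$, where $m_i=\operatorname{ord}_{\mathcal X_0}x_i$. Log smoothness entered the proof only through Lemma~\ref{lem:total}: it gave the form $\Omega$, the bound on its poles, and the divisor of its residue. Each of the three survives under weaker hypotheses.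

\section{Log canonical degenerations}\label{sec:lc}

We recall adjunction in the case we need. Let $\mathcal X$ be normal, let $E$ be a prime divisor with normalization $E^\nu$, and let $\Delta$ be an effective divisor not containing $E$ such that $K_{\mathcal X}+E+\Delta$ is Cartier. Locally on $\mathcal X$ there is a top form $\Theta$ with $\operatorname{div}\Theta=-(E+\Delta)$, unique up to a unit. The \emph{different} is the integral divisor on $E^\nu$ given locally by
\[
\operatorname{Diff}=-\operatorname{div}_{E^\nu}(\operatorname{Res}_E\Theta).
\]
It is effective, and $(E^\nu,\operatorname{Diff})$ is lc if $(\mathcal X,E+\Delta)$ is lc; see \cite[\S4.1, in particular Proposition~4.5 and Lemma~4.8]{KollarSing}. In Theorem~\ref{thm:B}, $\Delta=\mathcal B+(\mathcal X_0)_{\mathrm{red}}-E$.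

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Since $f$ is proper, every neighborhood of $f^{-1}(0)$ contains the preimage of a neighborhood of $0$. After shrinking $C$ as in Section~\ref{subsec:setting}, the pair $(\mathcal X,\mathcal B+(\mathcal X_0)_{\mathrm{red}})$ is lc and there is a top form $\Omega$ with $\operatorname{div}_{\mathcal X}\Omega=-(\mathcal B+(\mathcal X_0)_{\mathrm{red}})$. It is normalized by Lemma~\ref{lem:normalized}(1). Write $\Omega=\omega_K\wedge\frac{dt}t$; then $\operatorname{div}\omega_K=-\mathcal B_K$ by~\eqref{eq:horizontal}. The component $E$ is a place over $0$ with $\operatorname{ord}_E\Omega=-1$, whatever its multiplicity, so Proposition~\ref{prop:key} gives a birational map $\psi\colon E^\nu\dashrightarrow\mathbb P^n$ with $\psi^*\omega_{\mathrm{st}}=\lambda^{-1}\operatorname{Res}_E\Omega$.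

By definition $\operatorname{Diff}=-\operatorname{div}_{E^\nu}(\operatorname{Res}_E\Omega)$, so $K_{E^\nu}+\operatorname{Diff}\sim0$. The divisor $\operatorname{Diff}$ is integral and effective, and its coefficients are at most one because $(E^\nu,\operatorname{Diff})$ is lc; hence it is reduced. Thus $(E^\nu,\operatorname{Diff})$ is a log Calabi--Yau pair, and $\psi$ is crepant by Lemma~\ref{lem:crepant}.
\end{proof}

The hypothesis on the total space can often be checked on the fiber.

\begin{corollary}\label{cor:inversion}
Let $f\colon\mathcal X\to C$ be a projective morphism from a normal variety and let $\mathcal B$ be a reduced divisor with no component in $\mathcal X_0$. Suppose that $K_{\mathcal X}+\mathcal B\sim0$ near $\mathcal X_0$, that $\mathcal X_0$ is reduced, irreducible and normal, and that $(\mathcal X_0,\operatorname{Diff})$ is lc. If the generic fiber is log rational, then $(\mathcal X_0,\operatorname{Diff})$ is a log rational log Calabi--Yau pair.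
\end{corollary}

\begin{proof}
As $\mathcal X_0=\operatorname{div}t$ near $\mathcal X_0$, we have $K_{\mathcal X}+\mathcal B+\mathcal X_0\sim0$ there. By inversion of adjunction~\cite{Kawakita}, $(\mathcal X,\mathcal B+\mathcal X_0)$ is lc near $\mathcal X_0$ because $(\mathcal X_0,\operatorname{Diff})$ is lc. Theorem~\ref{thm:B} applies.
\end{proof}

\begin{example}[A multiple component]
In $\mathbb P^1_x\times\mathbb A^1_t$ blow up the point $x=t=0$, with exceptional curve $E_1$, and then the point where $E_1$ meets the strict transform of $P_0=\{t=0\}$, with exceptional curve $E_2$. In the chart $t=x^2w_1$ we have $E_2=\{x=0\}$, so $\operatorname{ord}_{E_2}x=1$ and $\operatorname{ord}_{E_2}t=2$, and the fiber is $P_0+2E_2+E_1$. No translate $xt^{-m}$ is a unit along $E_2$, since $1-2m\ne0$. The basis $w_0=x$, $w_1=t/x^2$ of $M$ is adapted to $E_2$, and $\frac{dx}x\wedge\frac{dt}t=\frac{dw_0}{w_0}\wedge\frac{dw_1}{w_1}$ has residue $-\frac{d\bar w_1}{\bar w_1}$, with poles at the two points where $E_2$ meets $P_0$ and $E_1$. This is why Proposition~\ref{prop:key} allows all monomials in $x_1,\dots,x_n,t$.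
\end{example}

\begin{example}[The lc hypothesis is needed]
Let $\mathcal X=\mathbb P^2\times\mathbb A^1_t$ with affine coordinates $y_1,y_2$ on $\mathbb P^2$, let $\ell=t-y_1-y_2$, and let $\mathcal B$ be the closure of $y_1y_2\ell=0$: a triangle degenerating to three concurrent lines. The form $\Omega=\frac{dy_1\wedge dy_2}{y_1y_2\ell}\wedge\frac{dt}t$ has divisor $-(\mathcal B+\mathcal X_0)$. The projective change of coordinates $x_i=y_i/\ell$ over $K$ shows that the generic fiber is log rational. Modulo $dt$ we have $d\ell=-dy_1-dy_2$, so
\[
\frac{dx_1}{x_1}\wedge\frac{dx_2}{x_2}=\Bigl(\frac1{y_1y_2}+\frac1{y_1\ell}+\frac1{y_2\ell}\Bigr)dy_1\wedge dy_2=\frac{t\,dy_1\wedge dy_2}{y_1y_2\ell}.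
\]
Thus $\Theta_0=t\,\Omega$ and the scalar $c=t$ vanishes at $0$. The form $\Omega$ has a double pole along the divisor $t=0$ of the model with coordinates $x_1,x_2,t$, so $(\mathcal X,\mathcal B+\mathcal X_0)$ is not lc by~\eqref{eq:discrepancy}. The fiber $\mathcal X_0$ is contracted to the line $x_1+x_2=-1$, and $(\mathcal X_0,\mathcal B_0)$ is not a log Calabi--Yau pair: blowing up the triple point gives discrepancy $1-3=-2$.
\end{example}

\section{The log rational locus}\label{sec:locus}

Theorem~\ref{thm:A} assumes log rationality over $K$ itself, which is stronger than log rationality of the general closed fiber. For $C=\mathbb G_m$ with coordinate $s$, $\mathcal X=\mathbb P^1\times C$ and $\mathcal B=\{y^2=s\}$, every closed fiber is $\mathbb P^1$ with two points. The generic fiber is not log rational, because a crepant birational map of smooth projective curves is an isomorphism of pairs and $\mathcal B_K$ is a single point of degree two. Theorem~\ref{thm:C} removes this dependence on the field by passing to finite covers. We first record how log rationality behaves under spreading out and field extension.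

\begin{lemma}\label{lem:spread}
Let $Y$ be a variety over $k$ and let $(\mathcal X,\mathcal B)\to Y$ be a log smooth family whose generic fiber is log rational. Then there is a dense open $Y^\circ\subseteq Y$ such that $(\mathcal X_y,\mathcal B_y)$ is log rational over $\kappa(y)$ for every point $y\in Y^\circ$, closed or not.
\end{lemma}

\begin{proof}
Shrink $Y$ so that $\omega_{\mathcal X/Y}(\mathcal B)$ has a generator $\omega$ (Lemma~\ref{lem:generator}). The scheme $\mathcal X$ is integral, being smooth over $Y$ with integral fibers. The crepant map of generic fibers identifies the function fields of $\mathcal X$ and $\mathbb P^n_Y$ over $k(Y)$, so it extends to an isomorphism $\Phi\colon\mathcal U\to\mathcal U'$ over $Y$ between nonempty open subsets $\mathcal U\subseteq\mathcal X\setminus\mathcal B$ and $\mathcal U'\subseteq\mathbb G_m^n\times Y$. By Lemma~\ref{lem:crepant}, $\Phi^*\omega_{\mathrm{st}}=c\,\omega$ with $c\in k(Y)^*$. The image of $\mathcal U$ in $Y$ is open because $\mathcal X\to Y$ is smooth. Let $Y^\circ$ be a nonempty open subset of this image on which $c$ is a unit. For $y\in Y^\circ$ the sets $\mathcal U_y\cong\mathcal U'_y$ are nonempty and open in the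 integral schemes $\mathcal X_y$ and $\mathbb P^n_{\kappa(y)}$, so $\Phi_y$ is birational. The identity $\Phi^*\omega_{\mathrm{st}}=c\,\omega$ of regular relative forms on $\mathcal U$ restricts to $\Phi_y^*\omega_{\mathrm{st}}=c(y)\,\omega|_{\mathcal X_y}$, and Lemma~\ref{lem:crepant} over $\kappa(y)$ applies.
\end{proof}

\begin{lemma}\label{lem:extension}
Let $(X,B)$ be a log smooth family over $\operatorname{Spec}k$ and let $k'/k$ be a field extension.
\begin{enumerate}
\item If $(X,B)$ is log rational, so is $(X_{k'},B_{k'})$.
\item If $(X_{k'},B_{k'})$ is log rational, so is $(X_{k''},B_{k''})$ for some finitely generated subextension $k''/k$.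
\item If $k$ and $k'$ are algebraically closed, $(X,B)$ is log rational if and only if $(X_{k'},B_{k'})$ is.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\omega$ generate $\omega_X(B)$; its pullback generates the corresponding sheaf over any extension. By Lemma~\ref{lem:crepant}, log rationality means that $\phi^*\omega_{\mathrm{st}}=c\,\omega$ for a birational map $\phi$ and a constant $c$. This persists under extension, which gives (1). For (2), let $k''$ be generated by $c$ and the finitely many coefficients of $\phi$ and $\phi^{-1}$. For (3), one direction is (1). For the other, write $k''=k(Y)$ for a $k$-variety $Y$ and apply Lemma~\ref{lem:spread} to the constant family $(X,B)\times Y\to Y$. Since $k$ is algebraically closed, $Y^\circ$ has a $k$-point, and the fiber over it is $(X,B)$.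
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
The countably many closed sets will be indexed by the points of a model of $S$ over a countable field.

\emph{The model.} The data $S$, $\mathcal X$, $f$, the $\mathcal B_i$ and a relatively ample line bundle involve finitely many coefficients, so they descend to a countable algebraically closed subfield $F\subset\mathbb C$, giving $(\mathcal X_F,\mathcal B_F)\to S_F$. This is a log smooth family. Reducedness, smoothness and codimensions descend along $\mathbb C/F$. A closed point of $S_F$ is an $F$-point, and the base change of its fiber to $\mathbb C$ is a closed fiber of the given family. Integrality descends, and so does the triviality of $\mathcal L=\omega(\mathcal B)$ on the fiber, which on an integral projective variety is equivalent to $h^0(\mathcal L)\neq0\neq h^0(\mathcal L^{-1})$.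

The scheme $S_F$ has countably many points. Let $\mathcal P$ be the set of points $p\in S_F$ whose geometric fiber, over an algebraic closure of $\kappa(p)$, is log rational. If $s\in S(\mathbb C)$ maps to $p$, then $(\mathcal X_s,\mathcal B_s)$ is obtained from the geometric fiber over $p$ by an extension of algebraically closed fields. By Lemma~\ref{lem:extension}(3), $s\in S_{\mathrm{lr}}$ if and only if $p\in\mathcal P$. In particular $S_{\mathrm{lr}}\subseteq\bigcup_{p\in\mathcal P}Y(p)_{\mathbb C}(\mathbb C)$, where $Y(p)$ is the reduced closure of $p$ in $S_F$. It remains to prove that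
\begin{equation}\label{eq:closure}
Y(p)_{\mathbb C}(\mathbb C)\subseteq S_{\mathrm{lr}}\qquad\text{for every }p\in\mathcal P .
\end{equation}

\emph{Proof of~\eqref{eq:closure}.} Let $Y=Y(p)$. If $\dim Y=0$, then $Y_{\mathbb C}(\mathbb C)$ is one point, which maps to $p$. Assume $\dim Y\ge1$. By Lemma~\ref{lem:extension}(2) the fiber over $p$ becomes log rational over a finite extension $\kappa'$ of $\kappa(p)=F(Y)$. Let $Y'\to Y$ be the normalization of $Y$ in $\kappa'$, a finite surjective morphism. Lemma~\ref{lem:spread} gives a dense open $Y'^\circ\subseteq Y'$ over which all fibers are log rational. The image of $Y'\setminus Y'^\circ$ is a proper closed subset of $Y$; its complement $Y^\circ$ is a dense open set whose preimage lies in $Y'^\circ$.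

Let $s\in Y_{\mathbb C}(\mathbb C)$. To apply Theorem~\ref{thm:A} we need a smooth curve through $s$ with log rational generic fiber. The scheme $Y_{\mathbb C}$ is irreducible because $F$ is algebraically closed, and any two points of an irreducible variety lie on an irreducible curve. So there is an irreducible curve $\Gamma\subseteq Y_{\mathbb C}$ through $s$ that meets $Y^\circ_{\mathbb C}$. Let $\Gamma'$ be an irreducible component of $\Gamma\times_{Y_{\mathbb C}}Y'_{\mathbb C}$ dominating $\Gamma$. It is finite over $\Gamma$, so its normalization $\tilde\Gamma$ is a smooth curve surjecting onto $\Gamma$. The generic point of $\tilde\Gamma$ maps to a point of $Y'$ lying over $Y^\circ$, that is, to a point of $Y'^\circ$. By Lemma~\ref{lem:extension}(1), the log smooth family pulled back to $\tilde\Gamma$ has log rational generic fiber. Theorem~\ref{thm:A} at a point of $\tilde\Gamma$ over $s$ gives $s\in S_{\mathrm{lr}}$.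

\emph{The remaining assertions.} Let $S$ be irreducible; then so is $S_F$. The geometric generic fiber over $S$ is a base change of the geometric fiber over the generic point of $S_F$. If it is log rational, that point lies in $\mathcal P$ by Lemma~\ref{lem:extension}(3), and \eqref{eq:closure} gives $S_{\mathrm{lr}}=S(\mathbb C)$. If $S_{\mathrm{lr}}$ is not contained in a countable union of proper closed subsets, one of the sets $Y(p)_{\mathbb C}$ equals $S$. If $S$ is a curve and no $Y(p)_{\mathbb C}$ equals $S$, then all of them are finite and $S_{\mathrm{lr}}$ is countable.
\end{proof}

\section{Specialization of crepant birational types}\label{sec:D}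

For two arbitrary families there is no torus whose translations move one special fiber onto the other. We replace the explicit map by an invariant of models of the total function field. It equals the class of the special fiber with its form on a log smooth model, and it is unchanged by suitable blow-ups. Weak factorization then connects the two families.

\subsection{A common form}
Fix $0\in C$, shrink $C$ as in Section~\ref{subsec:setting}, and let $\Omega$, $\Omega'$ be the forms of Lemma~\ref{lem:total} for the two families of Theorem~\ref{thm:D}. A crepant map of generic fibers identifies $\mathbb C(\mathcal X)$ and $\mathbb C(\mathcal X')$ with one field $L$ over $K$. By Lemmas~\ref{lem:generator} and~\ref{lem:crepant}, $\Omega'=c\,\Omega$ with $c\in K^*$, and $c$ is a unit at $0$ by Lemma~\ref{lem:normalized}(2). Shrink $C$ so that $c\in\mathcal O(C)^*$. Then the single form $\Omega$ satisfies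
\[
\operatorname{div}_{\mathcal X}\Omega=-D,\quad D=\mathcal B+\mathcal X_0,\qquad \operatorname{div}_{\mathcal X'}\Omega=-D',\quad D'=\mathcal B'+\mathcal X'_0,
\]
and its residues along $\mathcal X_0$ and $\mathcal X_0'$ have divisors $-\mathcal B_0$ and $-\mathcal B'_0$. The form $\Omega$ is fixed for the rest of the section.

\subsection{The invariant}
Consider pairs $(M,\mu)$ of a finitely generated field $M/\mathbb C$ and a top form $\mu$ of $M/\mathbb C$; for $M=\mathbb C$, $\mu$ is a nonzero constant. Two pairs are \emph{equivalent} if a $\mathbb C$-isomorphism of the fields matches the forms up to a factor in $\mathbb C^*$. Let $\Lambda$ be the free abelian group on the equivalence classes $[M,\mu]$, and set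
\[
[M,\mu]\cdot\mathbb G_m^r=\Bigl[M(u_1,\dots,u_r),\ \mu\wedge\frac{du_1}{u_1}\wedge\dots\wedge\frac{du_r}{u_r}\Bigr]
\]
with $u_1,\dots,u_r$ independent variables. This is well defined on classes, and $([M,\mu]\cdot\mathbb G_m^r)\cdot\mathbb G_m^{r'}=[M,\mu]\cdot\mathbb G_m^{r+r'}$. By Lemma~\ref{lem:crepant}, two complex log Calabi--Yau pairs are crepant birational exactly when their function fields and forms define the same class.

The obvious candidate for an invariant, the sum of the classes $[\kappa(E),\operatorname{Res}_E\Omega]$ over the poles $E$ in the fiber, changes under blow-up. The surface case shows how to correct it.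

\begin{example}\label{ex:surface}
Let $V=\mathbb P^1_x\times\mathbb A^1_t$ with the form $\frac{dx}x\wedge\frac{dt}t$, and let $\gamma=[\mathbb C(u),\frac{du}u]$. The fiber $P_0$ has class $\gamma$. Blow up the node $x=t=0$. By Section~\ref{sec:example} the exceptional curve $F$ is a pole with class $\gamma$, so the sum becomes $2\gamma$. The curves $P_0$ and $F$ meet in one point, and $[\mathbb C,1]\cdot\mathbb G_m=\gamma$. Subtracting this term restores $\gamma$. Blowing up $P_0\cap F$ gives a chain of three curves with two nodes, and $3\gamma-2\gamma=\gamma$ again. Blowing up a point of $P_0$ with $x\ne0,\infty$ creates a curve along which the form has order $0$, so such curves must not be counted.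
\end{example}

For a smooth variety $V$, proper over $C$, with function field $L$ over $K$, let $V_0$ be the fiber over $0$ and let $\Delta(V)$ be the reduced divisor with support $V_0\cup\operatorname{Supp}\operatorname{div}_V\Omega$. We call $V$ \emph{admissible} if $\Delta(V)$ is snc. Since a reduced divisor contained in an snc divisor is snc, it suffices that $\Delta(V)$ be contained in one.

Let $V$ be admissible. A prime divisor of $V$ has a center on $C$, hence on $\mathcal X$, so $\Omega$ has order at least $-1$ along it by Lemma~\ref{lem:poles}(1). Let $D_j$ be the prime divisors with $\operatorname{ord}_{D_j}\Omega=-1$, the \emph{poles}; every other component of $\Delta(V)$ has order at least $0$. A pole, or its index $j$, is \emph{vertical} if $D_j\subseteq V_0$. For a nonempty set $J$ of indices put $D_J=\bigcap_{j\in J}D_j$, which is smooth of pure codimension $|J|$. A \emph{stratum with index set $J$} is a connected component $Z$ of $D_J$. The components of $\Delta(V)$ containing $Z$ are exactly the $D_j$ with $j\in J$, since one more component would force codimension $|J|+1$. In particular $Z$ determines $J$, and no zero of $\Omega$ contains $Z$. Let $x_j$ be an equation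 of $D_j$ at the generic point of $Z$, and let $z_1,\dots,z_d\in\mathcal O_{V,Z}$ lift a transcendence basis of $\mathbb C(Z)$. Then
\begin{equation}\label{eq:stratum}
\Omega=a\,dz_1\wedge\dots\wedge dz_d\wedge\bigwedge_{j\in J}\frac{dx_j}{x_j},\qquad a\in\mathcal O_{V,Z}^* .
\end{equation}
Taking residues along the $D_j$ one after the other gives $\operatorname{Res}_Z\Omega=\pm(a\,dz_1\wedge\dots\wedge dz_d)|_Z\ne0$. Each residue is canonical, so the result depends only on the order of $J$, and the formula shows that the order affects only the sign. Put $[Z]=[\mathbb C(Z),\operatorname{Res}_Z\Omega]\in\Lambda$. A stratum is \emph{counted} if all indices in its index set are vertical, and we define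
\[
I(V)=\sum_{Z\text{ counted}}(-1)^{|J|-1}\,[Z]\cdot\mathbb G_m^{|J|-1}\in\Lambda,
\]
where $J$ is the index set of $Z$. The element $I(V)$ depends only on $V$ and $\Omega$.

The model $\mathcal X$ is admissible, with $\Delta(\mathcal X)=D$. The components of $\mathcal B$ are smooth over $C$ and so dominate it; the only vertical pole is the irreducible divisor $\mathcal X_0$. The same holds for $\mathcal X'$. Hence
\begin{equation}\label{eq:ends}
I(\mathcal X)=[\mathbb C(\mathcal X_0),\operatorname{Res}_{\mathcal X_0}\Omega],\qquad I(\mathcal X')=[\mathbb C(\mathcal X'_0),\operatorname{Res}_{\mathcal X'_0}\Omega].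
\end{equation}

\subsection{Invariance under blow-up}
A smooth closed subvariety $A$ of codimension $c$ in a smooth variety \emph{has normal crossings} with an snc divisor $G$ if near each point of $A$ there are \'etale local coordinates $x_1,\dots,x_N$ in which $A=\{x_1=\dots=x_c=0\}$ and $G$ is a union of coordinate hyperplanes. Each component of $G$ through the point is smooth, so it is one of these hyperplanes. The condition therefore passes to every reduced divisor contained in $G$.

\begin{lemma}\label{lem:blowup}
Let $V$ be admissible, let $A\subset V$ be a smooth irreducible closed subvariety having normal crossings with $\Delta(V)$, and let $V'\to V$ be the blow-up along $A$. Then $V'$ is admissible and $I(V')=I(V)$. If $A$ has codimension $c\geq2$, then $\Delta(V')$ is contained in the union of the strict transform of $\Delta(V)$ and the exceptional divisor $F$.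
\end{lemma}

\begin{proof}
If $c=1$ the blow-up is an isomorphism. Let $c\ge2$. The prime divisors of $V'$ other than $F$ are the strict transforms of those of $V$ and define the same places. This gives the last assertion, and shows that the poles of $V'$ are the strict transforms $D_j'$, vertical exactly when $D_j$ is, and possibly $F$.

\emph{Local picture.} In coordinates as above, $V'$ is given by $x_iX_l=x_lX_i$ in $V\times\mathbb P^{c-1}$, with homogeneous coordinates $X_1,\dots,X_c$. The strict transform of $\{x_i=0\}$ is $\{X_i=0\}$ for $i\le c$ and $\{x_i=0\}$ for $i>c$. On the chart $X_l\ne0$ the functions $x_l$, $X_i/X_l$ ($i\le c$, $i\ne l$) and $x_i$ ($i>c$) are coordinates and $F=\{x_l=0\}$. So $F$ and the strict transform of $\Delta(V)$ form an snc divisor, and $V'$ is admissible.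

Let $J_0$ be the set of $j$ with $D_j\supseteq A$. As $A$ is irreducible, a pole meeting $A$ has local equation among $x_1,\dots,x_c$ exactly when its index is in $J_0$; so $|J_0|\le c$. If $|J_0|=c$, then $A$ is an irreducible closed subset of codimension $c$ of $D_{J_0}$, hence a stratum with index set $J_0$.

\emph{The order along $F$.} At the generic point of $A$, write $\Omega$ as a unit times $\prod_ix_i^{b_i}$ times a generator of $\omega_V$, where the $x_i$ in the product are the equations of the components of $\Delta(V)$ containing $A$ and the $b_i$ are the orders of $\Omega$ along them. A generator of $\omega_V$ vanishes to order $c-1$ along $F$, and each $x_i$ to order one, so $\operatorname{ord}_F\Omega=c-1+\sum_ib_i$. Exactly $|J_0|$ of the $b_i$ equal $-1$ and the others are nonnegative. Hence $\operatorname{ord}_F\Omega\ge0$ if $|J_0|<c$, and $\operatorname{ord}_F\Omega=-1$ if $|J_0|=c$.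

\emph{Strata whose index set does not contain $F$.} These are the components of $D'_J=\bigcap_{j\in J}D'_j$. Suppose $|J\cap J_0|<c$. By the local picture, $A\cap D_J$ is smooth of codimension $c-|J\cap J_0|\ge1$ in $D_J$, and $D'_J$ is the blow-up of $D_J$ along it. So no component of $D_J$ lies in $A$, and the components of $D'_J$ are the strict transforms of those of $D_J$. Suppose $|J\cap J_0|=c$. Then $A$ is a connected component of $D_{J_0}\supseteq D_J$, so each component of $D_J$ is contained in $A$ or disjoint from it, and $D'_J$ is empty over $A$ because $X_1=\dots=X_c=0$ has no solution. In both cases the strata of $V'$ not involving $F$ correspond bijectively to the strata of $V$ not contained in $A$, with the same index sets and, since $V'\to V$ is an isomorphism at their generic points, the same classes.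

If $|J_0|<c$, then $F$ is not a pole and no stratum of $V$ lies in $A$, so $I(V')=I(V)$. Assume from now on that $|J_0|=c$. The strata of $V$ contained in $A$ are \emph{lost}; their index sets $\tau$ contain $J_0$. The strata of $V'$ whose index set contains $F$ are \emph{new}. We must show that the counted lost strata and the counted new strata contribute equally.

\emph{The new strata.} The normal bundle of $A$ is $\bigoplus_{j\in J_0}N_j$ with $N_j=\mathcal O(D_j)|_A$, and $F=\mathbb P(\bigoplus_{j\in J_0}N_j)$ is its bundle of lines. We have $F\cap D'_j=\mathbb P(\bigoplus_{i\in J_0\setminus j}N_i)$ for $j\in J_0$, and $F\cap D_j'$ is the preimage of $A\cap D_j$ for $j\notin J_0$. For a set $\rho$ of old indices put $\sigma=\rho\cap J_0$ and $\tau=\rho\cup J_0$. Then $F\cap\bigcap_{j\in\rho}D'_j$ is the restriction of $\mathbb P(\bigoplus_{j\in J_0\setminus\sigma}N_j)$ to $A\cap D_\tau$. It is empty if $\sigma=J_0$; otherwise its connected components lie over those of $A\cap D_\tau$, which are the lost strata with index set $\tau$. So the new strata correspond bijectively to pairs $(Z,\sigma)$ of a lost stratum $Z$, with index set $\tau\supseteq J_0$, and a subset $\sigma\subsetneq J_0$.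 The new stratum $Z'_\sigma$ is a $\mathbb P^{c-|\sigma|-1}$-bundle over $Z$, with index set $\{F\}\cup\sigma\cup(\tau\setminus J_0)$.

\emph{Their classes.} Write $\Omega$ in the form~\eqref{eq:stratum} at the generic point of $Z$, with $J=\tau$. There the ideal of $A$ is generated by the $x_j$, $j\in J_0$. Fix $j_0\in J_0\setminus\sigma$ and put $u_j=x_j/x_{j_0}$ for $j\in J_0\setminus j_0$. From $\frac{dx_j}{x_j}=\frac{du_j}{u_j}+\frac{dx_{j_0}}{x_{j_0}}$ we get
\[
\bigwedge_{j\in J_0}\frac{dx_j}{x_j}=\pm\frac{dx_{j_0}}{x_{j_0}}\wedge\bigwedge_{j\in J_0\setminus j_0}\frac{du_j}{u_j}.
\]
At the generic point of $Z'_\sigma$ the poles have equations $x_{j_0}$ for $F$, $u_j$ for $j\in\sigma$, and $x_j$ for $j\in\tau\setminus J_0$. The remaining $c-|\sigma|-1$ functions $u_j$ restrict to affine coordinates on the fibers of $Z'_\sigma\to Z$ and freely generate $\mathbb C(Z'_\sigma)$ over $\mathbb C(Z)$. Taking residues gives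
\[
\operatorname{Res}_{Z'_\sigma}\Omega=\pm\operatorname{Res}_Z\Omega\wedge\bigwedge_{j\in J_0\setminus(\sigma\cup j_0)}\frac{du_j}{u_j},\qquad\text{so}\qquad[Z'_\sigma]=[Z]\cdot\mathbb G_m^{c-|\sigma|-1}.
\]
The index set of $Z'_\sigma$ has $1+|\sigma|+|\tau|-c$ elements. If $Z'_\sigma$ is counted, its contribution to $I(V')$ is therefore
\begin{equation}\label{eq:contribution}
(-1)^{|\sigma|+|\tau|-c}\,[Z]\cdot\mathbb G_m^{c-|\sigma|-1}\cdot\mathbb G_m^{|\sigma|+|\tau|-c}=(-1)^{|\tau|-c}(-1)^{|\sigma|}\,[Z]\cdot\mathbb G_m^{|\tau|-1}.
\end{equation}
The class does not depend on $\sigma$; this is the purpose of the factors $\mathbb G_m^{|J|-1}$ in the definition of $I$. Only the signs remain to be added.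

\emph{Adding the signs.} Let $J_0^v\subseteq J_0$ be the set of vertical indices. The divisor $F$ is vertical if and only if $A\subseteq V_0$, that is, if and only if some component of $V_0$ contains $A$. Such a component is a component of $\Delta(V)$ containing the stratum $A$, so it is a $D_j$ with $j\in J_0$; this is where $V_0\subseteq\Delta(V)$ is used. Thus $F$ is vertical if and only if $J_0^v\ne\emptyset$. Fix a lost stratum $Z$ with index set $\tau$. If $\tau\setminus J_0$ contains a nonvertical index, then neither $Z$ nor any $Z'_\sigma$ is counted. Assume that all indices in $\tau\setminus J_0$ are vertical.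
\begin{itemize}
\item $J_0^v=J_0$. Then $Z$ is counted, with sign $(-1)^{|\tau|-1}$, and all $Z'_\sigma$ with $\sigma\subsetneq J_0$ are counted. Since $\sum_{\sigma\subseteq J_0}(-1)^{|\sigma|}=0$, we have $\sum_{\sigma\subsetneq J_0}(-1)^{|\sigma|}=-(-1)^c$. By~\eqref{eq:contribution} the total sign is $(-1)^{|\tau|-c}\cdot(-(-1)^c)=(-1)^{|\tau|-1}$, which replaces the lost term.
\item $\emptyset\ne J_0^v\ne J_0$. Then $Z$ is not counted. The stratum $Z'_\sigma$ is counted if and only if $\sigma\subseteq J_0^v$, and every such $\sigma$ is a proper subset of $J_0$. The contributions add up to a multiple of $\sum_{\sigma\subseteq J_0^v}(-1)^{|\sigma|}=0$.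
\item $J_0^v=\emptyset$. Then $Z$ is not counted, and no $Z'_\sigma$ is counted because $F$ is not vertical.
\end{itemize}
In every case the contributions agree, so $I(V')=I(V)$.
\end{proof}

The first blow-up in Example~\ref{ex:surface} illustrates the second case, and the blow-up of $P_0\cap F$ the first.

\subsection{Connecting the two families}
We need a chain of blow-ups and blow-downs from $\mathcal X$ to $\mathcal X'$ whose centers have normal crossings with $\Delta$. Weak factorization controls the position of the centers with respect to the complement of an open set $U$ on which the map is an isomorphism, provided the varieties are complete and this complement is an snc divisor at both ends. We therefore compactify first and then blow up until the complement of $U$ is snc.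

\begin{proof}[Proof of Theorem~\ref{thm:D}]
We keep the point $0$, the form $\Omega$ and the divisors $D$, $D'$ fixed above.

\emph{Step 1: compactification.} Let $\bar C$ be the smooth completion of $C$. Take a projective compactification of $\mathcal X$ over $\bar C$ and resolve its singularities by a morphism that is an isomorphism over the smooth locus. Then apply to the closure of $D$ a log resolution that is an isomorphism over the snc locus (Szab\'o 1994, Bierstone--Milman 1997; see \cite[Theorem~10.45]{KollarSing}). This gives a smooth projective $\bar{\mathcal X}\to\bar C$ that restricts to $\mathcal X$ over $C$ and in which the closure $\bar D$ of $D$ is snc. Construct $\bar{\mathcal X}'$ and $\bar D'$ in the same way. Choose a nonempty open set $U\subseteq\mathcal X\setminus D$ that the birational map $\mathcal X\dashrightarrow\mathcal X'$ sends isomorphically onto an open subset of $\mathcal X'\setminus D'$, which we also call $U$. The form $\Omega$ has neither zeros nor poles on $U$, and $U$ is disjoint from the fiber over $0$.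

\emph{Step 2: principalization.} Let $\mathcal I$ be the ideal sheaf of $\bar{\mathcal X}\setminus U$. Hironaka's principalization theorem for the triple $(\bar{\mathcal X},\mathcal I,\bar D)$, see for example \cite[Chapter~3]{KollarRes}, gives a sequence of blow-ups $\bar V=\bar Y_r\to\dots\to\bar Y_0=\bar{\mathcal X}$ with smooth centers lying over $\bar{\mathcal X}\setminus U$, such that each center has normal crossings with the divisor $G_i\subset\bar Y_i$ formed by the strict transform of $\bar D$ and the exceptional divisors of the earlier blow-ups, and such that $\mathcal I\cdot\mathcal O_{\bar V}$ is the ideal of a divisor with snc support. That support is $\bar V\setminus U$. Blowing up the connected components of a center one at a time, we may take the centers irreducible. Let $Y_i$ be the part of $\bar Y_i$ over $C$. The part of an irreducible center over $C$ is irreducible or empty. We have $\Delta(Y_0)=D\subseteq G_0$. If $Y_i$ is admissible and $\Delta(Y_i)\subseteq G_i$, then the center has normal crossings with $\Delta(Y_i)$, and Lemma~\ref{lem:blowup} shows that $Y_{i+1}$ is admissible, $I(Y_{i+1})=I(Y_i)$ and $\Delta(Y_{i+1})\subseteq G_{i+1}$. By induction $I(V)=I(\mathcal X)$,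 where $V=Y_r$. In the same way we obtain $\bar V'$, with $\bar V'\setminus U$ an snc divisor and $I(V')=I(\mathcal X')$.

\emph{Step 3: weak factorization.} By \cite[Theorem~0.3.1]{AKMW}, the map $\bar V\dashrightarrow\bar V'$ factors as $\bar V=\bar V_1\dashrightarrow\dots\dashrightarrow\bar V_l=\bar V'$, where the $\bar V_i$ are smooth complete varieties containing $U$, each map or its inverse is the blow-up of a smooth irreducible center disjoint from $U$, each $\bar V_i\setminus U$ is an snc divisor, and each center has normal crossings with this divisor. Moreover, for each $i$ one of the birational maps $\bar V_i\dashrightarrow\bar V$ and $\bar V_i\dashrightarrow\bar V'$ is a morphism. Hence $\bar V_i$ has a morphism to $\bar C$ extending $U\to C$, and the blow-ups commute with these morphisms because they do so on the dense set $U$. The part $W_i$ of $\bar V_i$ over $C$ is smooth and proper over $C$ with function field $L$. By the choice of $U$ we have $\Delta(W_i)\subseteq W_i\setminus U$. So $W_i$ is admissible, the centers have normal crossings with $\Delta$, and Lemma~\ref{lem:blowup} gives $I(W_i)=I(W_{i+1})$ for all $i$. Thus $I(V)=I(W_1)=I(W_l)=I(V')$.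

\emph{Step 4: conclusion.} Steps 2 and 3 give $I(\mathcal X)=I(\mathcal X')$. By~\eqref{eq:ends} this is an equality between two basis elements of the free abelian group $\Lambda$, so the classes coincide. There is thus a birational map $\mathcal X_0\dashrightarrow\mathcal X'_0$ matching $\operatorname{Res}_{\mathcal X_0}\Omega$ and $\operatorname{Res}_{\mathcal X'_0}\Omega$ up to $\mathbb C^*$. These forms have divisors $-\mathcal B_0$ and $-\mathcal B'_0$, so the map is crepant by Lemma~\ref{lem:crepant}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AKMW}
Abramovich, Karu, Matsuki, W{\l}odarczyk, J. Amer. Math. Soc. \textbf{15} (2002).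

\bibitem{JM}
Lena Ji, Joaqu\'in Moraga, \emph{Toricity in families of Fano varieties}, arXiv:2409.03564 (2024).

\bibitem{Kawakita}
Kawakita, Invent. Math. \textbf{167} (2007).

\bibitem{KollarRes}
Koll\'ar, \emph{Lectures on Resolution of Singularities}.

\bibitem{KollarSing}
Koll\'ar, \emph{Singularities of the MMP}.

\end{thebibliography}
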